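# Irreducible truncations of polynomials over a finite field: the variance of their number

## The digit walk $f_0, f_1, f_2, \dots$

Let $q$ be a prime power and let $b\in\mathbb F_q[T]$ be a fixed polynomial of degree $m\ge1$. Choose digits $a_0,a_1,a_2,\dots$ independently and uniformly among the $q^m$ polynomials of degree $<m$ (the polynomial $0$ is one of them), and put
$$f_k=\sum_{j\le k}a_jb^j ,\qquad k=0,1,2,\dots$$
Repeated division by $b$ shows that every polynomial of degree $<m(k+1)$ has exactly one such expression. So $f_k$ is uniform on $\{f:\deg f<m(k+1)\}$, the polynomial $0$ included. The walk has one structural feature, which drives everything below: later positions remember earlier ones exactly,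
$$f_j\equiv f_k \pmod{b^{k+1}}\qquad(k<j), \tag{1}$$
and $f_k$ is the residue of $f_j$ modulo $b^{k+1}$. Let
$$E_k=\{a_k\neq0 \text{ and } f_k \text{ is irreducible}\},\qquad X_\ell=\sum_{k<\ell}\mathbf 1_{E_k}.$$
"Irreducible" does not require "monic". On $E_k$ we have $mk\le\deg f_k<m(k+1)$. Conversely, an irreducible value of $f_k$ with degree in this range has $a_k\ne0$.

The walk counts irreducible truncations.

**Definition (truncation).** Let $f\ne0$ have base-$b$ expansion $f=\sum_{j=0}^La_jb^j$, $\deg a_j<m$ or $a_j=0$, $a_L\ne0$. A truncation of $f$ is a polynomial $\sum_{j=0}^ka_jb^j$ with $0\le k\le L$ and $a_k\ne0$. Let $\mathrm{Trun}^L_{q,b}(f)$ be the number of irreducible truncations of $f$, and $\mathrm{Trun}^L_{q,b}(0)=0$.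

For example, let $q=2$ and $b=T^2+T+1$. Since $(T+1)(T^2+T+1)=T^3+1$, we have $T^3+T+1=T+(T+1)b$. The truncations are $T$ and $T^3+T+1$, both irreducible, so the count is $2$. For $b=T$ the polynomial $1+T^2$ has truncations $1$ and $1+T^2$ only: the index $k=1$ is skipped because $a_1=0$.

Take $f$ uniform with $\deg f<m\ell$. Its digits are $a_0,\dots,a_{\ell-1}$, its truncations are the $f_k$ with $k<\ell$ and $a_k\ne0$, and so $\mathrm{Trun}^L_{q,b}(f)$ has the law of $X_\ell$. Therefore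
$$M_\ell:=\mathbb E X_\ell=\frac1{q^{m\ell}}\sum_{\deg f<m\ell}\mathrm{Trun}^L_{q,b}(f),\qquad V_\ell:=\mathrm{Var}(X_\ell)=\frac1{q^{m\ell}}\sum_{\deg f<m\ell}\mathrm{Trun}^L_{q,b}(f)^2-M_\ell^2$$
are the mean $\langle\mathrm{Trun}^L_{q,b}\rangle_{b^\ell}$ and the variance $\mathrm{Var}_{b^\ell}(\mathrm{Trun}^L_{q,b})$ over all $f$ with $\deg f<m\ell$, including $f=0$. We ask how large the variance is as $\ell\to\infty$.

Let $\Phi(b)=|(\mathbb F_q[T]/(b))^\times|$ and put
$$\kappa=\frac{q^m}{\Phi(b)}>1,\qquad c=\frac1m\Bigl(1-\frac1{q^m}\Bigr).$$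
For $b=T$ we get $\kappa=\frac q{q-1}$; for $q=2$, $b=T^2+T+1$ we get $\kappa=\frac43$. All implied constants depend only on $q$ and $m$ (given these, there are finitely many $b$).

**Theorem 1.** As $\ell\to\infty$, $V_\ell=(\kappa-1)c^2\log^2\ell+O(\log\ell)$, that is,
$$\mathrm{Var}_{b^\ell}(\mathrm{Trun}^L_{q,b})=\frac1{m^2}\Bigl(1-\frac1{q^m}\Bigr)^2\Bigl(\frac{q^m}{\Phi(b)}-1\Bigr)\log^2\ell+O_{m,q}(\log\ell).$$
In particular, for $b=T$, $\ \mathrm{Var}_{T^\ell}(\mathrm{Trun}^L_{q,T})=\frac{q-1}{q^2}\log^2\ell+O_q(\log\ell)$.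

This was stated as a conjecture in Vivian Kuperberg and Matilde Lalín, "Distributions of left prime truncations", arXiv:2603.08451 (2026). For $b=T$ the constant is $\frac{(q-1)^2}{q^2}\cdot\frac1{q-1}=\frac{q-1}{q^2}$. Two refinements will also be proved. They use
$$\varepsilon=(q-1)\Bigl(q^{-m}\,\#\{P\mid b:\deg P<m\}+q^{-2m}\,\mathbf 1[b\text{ irreducible}]\Bigr), \tag{2}$$
where here and below $P$ always denotes a monic irreducible polynomial.

**Theorem 2.** The limit $\mu:=\lim_\ell(M_\ell-c\log\ell)$ exists, and for some constant $C_b$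
$$V_\ell=(\kappa-1)c^2\log^2\ell+c\bigl(1-2\kappa\varepsilon+2(\kappa-1)\mu\bigr)\log\ell+C_b+O\Bigl(\frac{\log\ell}\ell\Bigr).$$
For $b=T$ the coefficient of $\log\ell$ is $B=\frac{q-1}q\cdot\frac{q-2+2\Gamma}q$, where $\Gamma=\gamma-\sum_P\sum_{j\ge2}\frac1{j|P|^j}$, $|P|=q^{\deg P}$, and $\gamma$ is Euler's constant. Moreover $B>0$ for every $q$, so the error $O(\log\ell)$ in Theorem 1 cannot be improved for $b=T$.

Recall that the total variation distance of two laws on the integers is $d_{TV}(\lambda,\nu)=\frac12\sum_n|\lambda(n)-\nu(n)|=\sup_{0\le\phi\le1}\bigl|\int\phi\,d\lambda-\int\phi\,d\nu\bigr|$. For instance, two Bernoulli laws with parameters $s,t$ are at distance $|s-t|$.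

**Theorem 3.** Let $U=\{\gcd(a_0,b)=1\}$, so $\mathbb P(U)=1/\kappa$. On $U^c$ we have $X_\ell\le1$. Conditionally on $U$,
$$\mathbb E[X_\ell|U]=\kappa c\log\ell+O(1),\qquad\mathrm{Var}(X_\ell|U)=\kappa c\log\ell+O(1),$$
$$d_{TV}\bigl(\mathcal L(X_\ell|U),\mathrm{Poisson}(\kappa c\log\ell)\bigr)\ll\frac{\log\log\ell}{\sqrt{\log\ell}}.$$
Consequently $X_\ell/(c\log\ell)$ converges in law to $\kappa\cdot\mathrm{Bernoulli}(1/\kappa)$, whose variance is $\kappa-1$, and conditionally on $U$ (that is, on $\gcd(f,b)=1$) $X_\ell$ satisfies a central limit theorem.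

## Three and four binary digits

Take $q=2$, $b=T$, so $\kappa=2$. The irreducibles of degree at most $3$ are $T$, $T+1$, $T^2+T+1$, $T^3+T+1$, $T^3+T^2+1$. Write $p_k=\mathbb P(E_k)$. Then $p_0=0$, $p_1=\frac24$, $p_2=\frac18$, $p_3=\frac2{16}$.

For $\ell=3$: $E_1$ happens exactly when $a_1=1$, and $E_2$ exactly when $f=1+T+T^2$. Of the eight polynomials, four give $X_3=0$, three give $1$, one gives $2$. So $M_3=\frac58$ and $V_3=\frac78-\frac{25}{64}=\frac{31}{64}$.

For $\ell=4$, write strings $(a_0,a_1,a_2,a_3)$. The value is $1$ on the four strings $(0,1,*,*)$ and on $(1,1,0,0)$ and $(1,0,1,1)$. It is $2$ on $(1,1,0,1)$, $(1,1,1,0)$, $(1,1,1,1)$, and $0$ on the other seven. So $M_4=\frac{12}{16}=\frac34$ and $V_4=\frac{18}{16}-\frac9{16}=\frac9{16}$.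

Two things are already visible. First, on the half $a_0=0$ the count never exceeds $1$: every $f_k$ is divisible by $T$. Second, $E_2\cap E_3=\emptyset$, and this is no accident. For $k\ge2$ the polynomials $f_k$ and $f_k+T^{k+1}$ take different values at $T=1$, so one of them is divisible by $T+1$ and, having degree $\ge2$, is reducible. Hence $\mathbb P(E_k\cap E_{k+1})=0$ for every $k\ge2$ when $q=2$, $b=T$. Neighboring positions of the walk can be far from independent.

## Prime counts, the mean, and the role of the first digit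

Let $\pi(n)$ be the number of monic irreducibles of degree $n$, $|f|=q^{\deg f}$, and let $\varphi$ be Euler's function on $\mathbb F_q[T]$, so $\varphi(b)=\Phi(b)$.

**Step 1: prime counts.** We need the density of irreducibles with a summable error. The classical identity $\sum_{d\mid n}d\pi(d)=q^n$ gives $\pi(n)\le q^n/n$, and, since proper divisors of $n$ are at most $n/2$,
$$\Bigl|\pi(n)-\frac{q^n}n\Bigr|\le\frac1n\sum_{d\le n/2}q^d\le\frac{2q^{n/2}}n. \tag{3}$$

**Step 2: the mean.** For $k\ge1$ we have $p_k=q^{-m(k+1)}(q-1)\sum_{n=mk}^{mk+m-1}\pi(n)$, the factor $q-1$ counting leading coefficients. Using $\pi(n)\le q^n/(mk)$ and $(q-1)\sum_{n=mk}^{mk+m-1}q^n=q^{mk+m}-q^{mk}$,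
$$p_k\le\frac1{mk}\bigl(1-q^{-m}\bigr)=\frac ck. \tag{4}$$
Using (3) instead, with $\frac1{mk+r}=\frac1{mk}+O(k^{-2})$,
$$p_k=(q-1)q^{-m}\sum_{r=0}^{m-1}\frac{q^r}{mk+r}+O(q^{-mk/2})=\frac ck+O(k^{-2}).$$
The differences $p_k-\frac ck$ are $O(k^{-2})$, so their sum converges with tail $O(1/\ell)$, and $\sum_{1\le k<\ell}\frac1k=\log\ell+\gamma+O(1/\ell)$. Hence for some constant $\mu$
$$M_\ell=\sum_{k<\ell}p_k=c\log\ell+\mu+O(1/\ell). \tag{5}$$

**Step 3: coprimality to $b$.** Let $E_k'=E_k\cap\{\gcd(f_k,b)=1\}$ and $p_k'=\mathbb P(E_k')$. An irreducible $f_k$ that is not coprime to $b$ is a constant times some $P\mid b$. Either $\deg P<m$ and then $k=0$: these are $(q-1)\#\{P\mid b:\deg P<m\}$ values of $f_0$, each of probability $q^{-m}$. Or $\deg P=m$, so $b$ is irreducible, $f_k$ is a constant times $b$, and $k=1$: these are $q-1$ values of $f_1$, each of probability $q^{-2m}$. So $\sum_k(p_k-p_k')$ is the $\varepsilon$ of (2), $p_k=p_k'$ for $k\ge2$, and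
$$M_\ell':=\sum_{k<\ell}p_k'=M_\ell-\varepsilon\qquad(\ell\ge2). \tag{6}$$
For $q=2$, $b=T$: $p_1-p_1'=\frac12-\frac14=\frac14$, and (2) gives $\varepsilon=\frac14$.

**Step 4: two irreducible truncations force coprimality.** For $k<j$,
$$E_k\cap E_j=E_k'\cap E_j'. \tag{7}$$
Suppose $E_k\cap E_j$ holds and $P\mid\gcd(f_k,b)$. Then $f_k$ is a constant times $P$. By (1) and $P\mid b$, also $P\mid f_j$, so $f_j$ is a constant times $P$. But $\deg f_j\ge mj\ge m(k+1)>\deg f_k$, a contradiction. So $\gcd(f_k,b)=1$, and $f_j\equiv f_k\pmod b$ is coprime to $b$ too.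

**Step 5: a lower bound of the right size.** If the $E_k$ were independent, the variance would be $\sum_{k<\ell}p_k(1-p_k)\ll\log\ell$, far below $\log^2\ell$. Independence fails because of (1) modulo $b$: all $f_k$ are congruent to $a_0$. On $U^c$ every $f_k$ shares a factor with $b$, and (7) gives $X_\ell\le1$. On $U$ every $f_k$ is coprime to $b$, so $\mathbf 1_UX_\ell=\sum_{k<\ell}\mathbf 1_{E_k'}$, with expectation $M'_\ell=M_\ell-\varepsilon$. By Cauchy–Schwarz, $(\mathbb E[\mathbf 1_UX_\ell])^2\le\mathbb P(U)\,\mathbb E X_\ell^2$, and $\mathbb P(U)=\Phi(b)/q^m=1/\kappa$. So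
$$V_\ell\ge\kappa(M_\ell-\varepsilon)^2-M_\ell^2=(\kappa-1)c^2\log^2\ell+O(\log\ell).$$
The lower bound in Theorem 1 is thus immediate. What remains is to show that, apart from the common condition $U$, the events $E_k$ behave on average as if independent. Conditionally on $U$ the event $E_k'$ has probability $\kappa p_k'$, so independence given $U$ would mean $\mathbb P(E_k'\cap E_j')=\frac1\kappa\cdot\kappa p_k'\cdot\kappa p_j'$. We therefore study the defects
$$\delta_{kj}=\mathbb P(E_k\cap E_j)-\kappa\,p_k'p_j'\qquad(k<j). \tag{8}$$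
For $q=2$, $b=T$ the hand computation gives $\mathbb P(E_1\cap E_2)=\frac18$, $\mathbb P(E_1\cap E_3)=\frac1{16}$, $\mathbb P(E_2\cap E_3)=0$, hence $\delta_{12}=\frac1{16}$, $\delta_{13}=0$, $\delta_{23}=-\frac1{32}$. For Theorem 1 we need $\sum_{k<j<\ell}\delta_{kj}=O(\log\ell)$; for Theorem 2, convergence.

## Characters modulo $b^{k+1}$: one residue class, then many

By (1), $E_k\cap E_j$ says that $f_j$ is an irreducible polynomial whose residue modulo $b^{k+1}$ lies in a given set. This is a question about primes in arithmetic progressions, and in $\mathbb F_q[T]$ the needed bound is a theorem.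

**Step 6: character sums over primes.** Let $\chi$ be a nonprincipal Dirichlet character modulo $Q$, that is, a nontrivial character of $(\mathbb F_q[T]/Q)^\times$ extended by $0$ to polynomials not coprime to $Q$. Put $L(u,\chi)=\sum_{f\text{ monic}}\chi(f)u^{\deg f}=\prod_P(1-\chi(P)u^{\deg P})^{-1}$. For $n\ge\deg Q$ the monic polynomials of degree $n$ hit each class modulo $Q$ equally often, so the $n$-th coefficient vanishes: $L(u,\chi)$ is a polynomial of degree $\le\deg Q-1$ (see M. Rosen, *Number Theory in Function Fields*, Ch. 4). Write $L(u,\chi)=\prod_i(1-\alpha_iu)$. Weil's theorem says $|\alpha_i|\le\sqrt q$. For example, if $q=3$, $Q=T$ and $\chi$ is the quadratic character, then $L(u,\chi)=1$, and indeed the sum of $\chi$ over $T,T+1,T+2$ is $0+1-1=0$.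

Let $\Lambda(P^i)=\deg P$ for $i\ge1$ and $\Lambda=0$ elsewhere. Applying $u\frac{d}{du}\log$ to both products and comparing coefficients of $u^n$,
$$\Bigl|\sum_{\substack{f\text{ monic}\\ \deg f=n}}\Lambda(f)\chi(f)\Bigr|=\Bigl|\sum_i\alpha_i^n\Bigr|\le(\deg Q-1)q^{n/2}.$$
The primes contribute $n\sum_{\deg P=n}\chi(P)$. The proper prime powers contribute at most $\sum_{d\mid n,\,d\le n/2}d\pi(d)\le\sum_{d\le n/2}q^d\le2q^{n/2}$. Hence
$$\Bigl|\sum_{\deg P=n}\chi(P)\Bigr|\le\frac{(\deg Q+1)\,q^{n/2}}n. \tag{9}$$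

Fix $0\le k<j$, let $Q=b^{k+1}$, so $\deg Q=m(k+1)$ and $\varphi(Q)=q^{mk}\Phi(b)$. Let $\mathcal P_j$ be the set of irreducible $f$ with $mj\le\deg f<m(j+1)$, and $S(\chi)=\sum_{f\in\mathcal P_j}\chi(f)$. For $\chi$ nonprincipal, summing (9) over leading coefficients and over $n$, and using that $n\ge mj\ge\deg Q$ gives $(\deg Q+1)/n\le2$,
$$|S(\chi)|\le2(q-1)\sum_{n=mj}^{mj+m-1}q^{n/2}\le2(q-1)\frac{q^{m(j+1)/2}}{\sqrt q-1}=2(\sqrt q+1)\,q^{m(j+1)/2}. \tag{10}$$

**Step 7: one class at a time, and where this stops.** Let $a$ have degree $<m(k+1)$ and be coprime to $b$. Orthogonality of characters gives $\mathbb P(f_k=a,E_j)=q^{-m(j+1)}\frac1{\varphi(Q)}\sum_\chi\overline{\chi(a)}S(\chi)$. The principal character gives $p_j'/\varphi(Q)=\kappa q^{-m(k+1)}p_j'$, and by (10) the rest is at most $2(\sqrt q+1)q^{-m(j+1)/2}$. There are $q^{m(k+1)}p_k'$ admissible irreducible values $a$, so adding up,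
$$|\delta_{kj}|\le2(\sqrt q+1)\,p_k'\,q^{-m(j-2k-1)/2}.$$
This is useful only for $j>2k+1$. For $k<j\le2k+1$ it is worse than the trivial bound $\mathbb P(E_k\cap E_j)\le p_j$. The sum of the trivial bounds, of size about $\sum_{k<\ell}\sum_{k<j\le 2k+1}\frac1j$, is of order $\ell$.

The loss comes from adding the errors of the individual classes with absolute values. We never need a single class, only a large set of classes, and Parseval's identity then saves the square root of the number of classes.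

**Lemma A.** Let $0\le k<j$ and let $\mathcal A$ be a set of polynomials of degree $<m(k+1)$, all coprime to $b$. Then
$$\bigl|\mathbb P(f_k\in\mathcal A,E_j)-\kappa\,\mathbb P(f_k\in\mathcal A)\,p_j'\bigr|\le2(\sqrt q+1)\,\mathbb P(f_k\in\mathcal A)^{1/2}\,q^{-m(j-k)/2}.$$

**Proof.** The elements of $\mathcal A$ are distinct invertible residues modulo $Q$. With $A(\chi)=\sum_{a\in\mathcal A}\chi(a)$, orthogonality gives
$$\mathbb P(f_k\in\mathcal A,E_j)=q^{-m(j+1)}\,\frac1{\varphi(Q)}\sum_{\chi\bmod Q}\overline{A(\chi)}\,S(\chi).$$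
For the principal character, $q^{-m(j+1)}S(\chi)=p_j'$, so its contribution is
$$\frac{|\mathcal A|\,p_j'}{\varphi(Q)}=\frac{q^{m(k+1)}\,\mathbb P(f_k\in\mathcal A)\,p_j'}{q^{mk}\Phi(b)}=\kappa\,\mathbb P(f_k\in\mathcal A)\,p_j'.$$
For the others, Parseval gives $\frac1{\varphi(Q)}\sum_\chi|A(\chi)|^2=|\mathcal A|$, so by Cauchy–Schwarz $\frac1{\varphi(Q)}\sum_\chi|A(\chi)|\le|\mathcal A|^{1/2}=q^{m(k+1)/2}\,\mathbb P(f_k\in\mathcal A)^{1/2}$. Multiplying by (10) and by $q^{-m(j+1)}$ gives the stated error. $\square$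

With $\mathcal A$ the set of irreducible $f$ coprime to $b$ with $mk\le\deg f<m(k+1)$ we have $\mathbb P(f_k\in\mathcal A)=p_k'$, and by (7) $\mathbb P(f_k\in\mathcal A,E_j)=\mathbb P(E_k'\cap E_j)=\mathbb P(E_k\cap E_j)$. Hence
$$|\delta_{kj}|\le2(\sqrt q+1)\,p_k'^{1/2}\,q^{-m(j-k)/2}\ll2^{-(j-k)/2}. \tag{11}$$
Now only the distance $j-k$ matters. Pairs with $j-k\ge C\log k$ are fine, but a window $j-k\le C\log k$ remains. There the trivial bound $\mathbb P(E_k\cap E_j)\le p_k\ll1/k$ costs up to $\sum_{k<\ell}\frac{\log k}k$, which is of order $\log^2\ell$: the size of the main term. In this window we cannot expect $\delta_{kj}=o(p_kp_j)$ either: for $q=2$, $b=T$, $j=k+1$ the joint probability is $0$, so $\delta_{k,k+1}=-2p_kp_{k+1}$ for $k\ge2$. What we can hope for is an upper bound $\mathbb P(E_k\cap E_j)\ll k^{-2}$. This asks that $f$ and $f+h$ both be irreducible, for a fixed shift $h$, and for such upper bounds a sieve is enough.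

## The large sieve for two shifted polynomials

**Lemma B.** Let $2K\le N$ and $G=\{f:\deg f<N\}$, including $0$. For each $P$ with $\deg P\le K$ let $\Omega_P\subset\mathbb F_q[T]/P$ be a set of $\omega(P)$ classes, $0<\omega(P)<|P|$. If $A\subset G$ and $f\bmod P\notin\Omega_P$ for all $f\in A$ and all $P$ with $\deg P\le K$, then
$$|A|\le q^N\Big/\sum_{\substack{d\text{ monic squarefree}\\\deg d\le K}}\ \prod_{P\mid d}\frac{\omega(P)}{|P|-\omega(P)}.$$

A check: $q=3$, $N=2$, $K=1$, $\Omega_P=\{0\}$ for the three linear $P$. The sum is $1+3\cdot\frac12=\frac52$ and the bound is $9\cdot\frac25=3.6$. The largest possible $A$ is the set of the two nonzero constants.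

**Proof.** The plan is to build many orthogonal functions on $G$ that all equal $1$ on $A$. Let $\psi_P$ be the function on $\mathbb F_q[T]/P$ equal to $1$ off $\Omega_P$ and to $-\frac{|P|-\omega(P)}{\omega(P)}$ on $\Omega_P$. Writing $\omega=\omega(P)$, its mean is $\frac1{|P|}\bigl((|P|-\omega)-(|P|-\omega)\bigr)=0$, and its mean square is
$$\frac1{|P|}\Bigl(|P|-\omega+\frac{(|P|-\omega)^2}\omega\Bigr)=\frac{|P|-\omega}{|P|}\cdot\frac{\omega+|P|-\omega}{\omega}=\frac{|P|-\omega}\omega.$$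
For $d$ monic squarefree of degree $\le K$ put $\psi_d(f)=\prod_{P\mid d}\psi_P(f\bmod P)$ on $G$, with $\psi_1=1$. Given two such $d,d'$, the product $\psi_d\psi_{d'}$ depends only on $f$ modulo $D=\mathrm{lcm}(d,d')$, and $\deg D\le2K\le N$. So the linear map $G\to\mathbb F_q[T]/D$ is surjective and has fibers of equal size. By the Chinese remainder theorem the mean of $\psi_d\psi_{d'}$ over $G$ is the product over $P\mid D$ of the means of $\psi_P^2$ (if $P$ divides both) or $\psi_P$ (if $P$ divides exactly one). If $d\ne d'$, some $P$ divides exactly one of them and the mean is $0$. If $d=d'$, the mean is $\prod_{P\mid d}\frac{|P|-\omega(P)}{\omega(P)}$.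

For the normalized inner product on $G$ (the mean of the product) we have $\langle\mathbf 1_A,\psi_d\rangle=|A|/q^N$, because $\psi_d=1$ on $A$. Bessel's inequality for $\mathbf 1_A$ gives
$$\sum_d\Bigl(\frac{|A|}{q^N}\Bigr)^2\prod_{P\mid d}\frac{\omega(P)}{|P|-\omega(P)}\le\frac{|A|}{q^N},$$
which is the claim if $A\ne\emptyset$; if $A=\emptyset$ there is nothing to prove. $\square$

**Lemma C.** For $2\le k<j$,
$$\mathbb P(E_k\cap E_j)\le\frac{8c_0\kappa}{m^2k^2},\qquad c_0=\prod_P\Bigl(1+\frac1{|P|(|P|-1)}\Bigr)\le\exp\sum_{n\ge1}\frac1{n(q^n-1)},$$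
and $c_0$ is bounded by an absolute constant.

**Proof.** The bound on $c_0$ follows from $1+x\le e^x$ and $\pi(n)\le q^n/n$; the exponent is largest for $q=2$.

**Step C1: reduction to a fixed shift.** Let $N=m(k+1)$ and write $f_j=f_k+h$, $h=gb^{k+1}$, $g=\sum_{i=k+1}^ja_ib^{i-k-1}$. If $a_j\ne0$ then $g\ne0$ and $\deg g<m(j-k)$. Let $A_g$ be the set of irreducible $f$ with $mk\le\deg f<N$ and $f+h$ irreducible. Each pair $(f_k,g)$ has probability $q^{-m(j+1)}$, so
$$\mathbb P(E_k\cap E_j)\le q^{-m(j+1)}\sum_g|A_g|,$$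
the sum over the $g$ with $a_j\ne0$.

**Step C2: what is sieved out.** Let $K=\lfloor N/2\rfloor\ge1$. Since $k\ge2$, $K\le m(k+1)/2<mk$. For $f\in A_g$ we have $\deg f\ge mk>K$ and $\deg(f+h)=\deg h\ge N>K$. Both are irreducible, so neither is divisible by any $P$ with $\deg P\le K$: $f$ avoids the classes $0$ and $-h$ modulo each such $P$. The size of $\deg h$ plays no role, so $j$ may be as close to $k$, or as far from it, as we like.

If some $P$ has $|P|=2$ and $P\nmid h$, then $\deg P=1\le K$ and $0,-h$ are all the classes modulo $P$, so $A_g=\emptyset$. Otherwise put $\omega(P)=1$ if $P\mid h$ and $\omega(P)=2$ if $P\nmid h$. Then $\omega(P)<|P|$ for all $P$, and Lemma B applies with $\Omega_P=\{0,-h\}$ modulo $P$.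

**Step C3: a lower bound for the sieve sum.** Let $\rho$ be completely multiplicative with $\rho(P)=\omega(P)$. Expand $\frac{\omega(P)}{|P|-\omega(P)}=\sum_{i\ge1}(\omega(P)/|P|)^i$. Then $\prod_{P\mid d}\frac{\omega(P)}{|P|-\omega(P)}$ is the sum of $\rho(n)/|n|$ over all monic $n$ whose radical is $d$. Every monic $n$ with $\deg n\le K$ has radical of degree $\le K$, so
$$\sum_{\deg d\le K}\prod_{P\mid d}\frac{\omega(P)}{|P|-\omega(P)}\ge\sum_{\deg n\le K}\frac{\rho(n)}{|n|}.$$
To compare with the divisor function $\tau$, write $e\mid h^\infty$ if every prime factor of the monic $e$ divides $h$. For every monic $n$,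
$$\sum_{n=n'e,\ e\mid h^\infty}\rho(n')\ge\tau(n).$$
Both sides are multiplicative in $n$. At $n=P^i$ the left side is $2^i\ge i+1$ if $P\nmid h$, and $\sum_{s=0}^i1=i+1$ if $P\mid h$. Divide by $|n|=|n'||e|$, sum over $\deg n\le K$, and enlarge the right-hand range to $\deg n'\le K$ and all $e\mid h^\infty$:
$$\sum_{\deg n\le K}\frac{\tau(n)}{|n|}\le\sum_{\deg n'\le K}\frac{\rho(n')}{|n'|}\cdot\prod_{P\mid h}\Bigl(1-\frac1{|P|}\Bigr)^{-1}=\frac{|h|}{\varphi(h)}\sum_{\deg n'\le K}\frac{\rho(n')}{|n'|}.$$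
There are $(i+1)q^i$ pairs of monic polynomials whose degrees add to $i$, so the left side is $\sum_{i=0}^K(i+1)=\frac{(K+1)(K+2)}2\ge\frac{(N+1)(N+3)}8\ge\frac{N^2}8$, because $K\ge\frac{N-1}2$. In all cases, therefore,
$$|A_g|\le\frac{8q^N}{N^2}\cdot\frac{|h|}{\varphi(h)}\le\frac{8q^N}{N^2}\,\kappa\,\frac{|g|}{\varphi(g)}.$$
The last step holds because the primes dividing $h=gb^{k+1}$ are those dividing $g$ or $b$, and $|b|/\varphi(b)=\kappa$.

**Step C4: average over the shift.** Let $D=m(j-k)$. From $\frac{|g|}{\varphi(g)}=\sum_{d\mid g,\,d\text{ squarefree}}\frac1{\varphi(d)}$ ($d$ monic), and since at most $q^D/|d|$ nonzero $g$ of degree $<D$ are divisible by $d$,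
$$\sum_{g\ne0,\ \deg g<D}\frac{|g|}{\varphi(g)}\le q^D\sum_{d\text{ squarefree}}\frac1{\varphi(d)|d|}=c_0q^D.$$
Hence
$$\mathbb P(E_k\cap E_j)\le q^{-m(j+1)}\cdot\frac{8\kappa q^{m(k+1)}}{N^2}\cdot c_0q^{m(j-k)}=\frac{8c_0\kappa}{N^2}\le\frac{8c_0\kappa}{m^2k^2}.\qquad\square$$

## An exact variance identity and Theorem 1

**Step 8: the defects are summable.** For $k\ge2$, Lemma C and (4) give $|\delta_{kj}|\le\frac{8c_0\kappa}{m^2k^2}+\kappa\frac{c^2}{kj}\ll k^{-2}$. For $k=0,1$, (11) gives $|\delta_{kj}|\ll1$. With (11), for all $0\le k<j$,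
$$|\delta_{kj}|\ll\min\bigl(2^{-(j-k)/2},(k+1)^{-2}\bigr),\qquad\sum_{j>k}|\delta_{kj}|\ll\frac{\log(k+2)}{(k+1)^2}. \tag{12}$$
For the sum, use the second bound when $j-k\le4\log_2(k+2)$; these are $\ll\log(k+2)$ terms. Beyond that the first bound is geometric and sums to $\ll2^{-2\log_2(k+2)}=(k+2)^{-2}$. In particular $\sum_{k<j}|\delta_{kj}|<\infty$.

**Step 9: the identity.** Let $\ell\ge2$. Expanding the square, $\mathbb E X_\ell^2=M_\ell+2\sum_{k<j<\ell}\mathbb P(E_k\cap E_j)$. Insert (8), and $2\sum_{k<j<\ell}p_k'p_j'=M_\ell'^2-\sum_{k<\ell}p_k'^2$ with $M_\ell'=M_\ell-\varepsilon$ from (6):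
$$V_\ell=M_\ell+\kappa\Bigl[(M_\ell-\varepsilon)^2-\sum_{k<\ell}p_k'^2\Bigr]+2\sum_{k<j<\ell}\delta_{kj}-M_\ell^2,$$
that is,
$$V_\ell=(\kappa-1)M_\ell^2+(1-2\kappa\varepsilon)M_\ell+\kappa\varepsilon^2-\kappa\sum_{k<\ell}p_k'^2+2\sum_{0\le k<j<\ell}\delta_{kj}. \tag{13}$$
A check with $q=2$, $b=T$, $\ell=3$: here $\kappa=2$, $\varepsilon=\frac14$, $1-2\kappa\varepsilon=0$, $p_1'=\frac14$, $p_2'=\frac18$, $\delta_{12}=\frac1{16}$, and $p_0=0$ makes $\delta_{01}=\delta_{02}=0$. So (13) reads $\frac{25}{64}+0+\frac8{64}-\frac{10}{64}+\frac8{64}=\frac{31}{64}$, as found by hand.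

**Step 10: conclusion.** By (4), $\sum_kp_k'^2<\infty$; by (12) the $\delta$-sum is bounded. So the last three terms of (13) are $O(1)$, and $M_\ell=c\log\ell+O(1)$ by (5). Hence $V_\ell=(\kappa-1)c^2\log^2\ell+O(\log\ell)$, which is Theorem 1. $\blacksquare$

**Remark.** With Lemma C available, the classwise bound of Step 7 would already give Theorem 1. The pairs $k<j\le2k+1$ contribute $\ll\sum_{k<\ell}k\cdot k^{-2}\ll\log\ell$ (up to $O(1)$ for $k\le1$), and the pairs $j>2k+1$ contribute $\ll\sum_{k<\ell}p_k'\ll\log\ell$. That bound, $O(\log\ell)$, is too weak for Theorem 2, where the $\delta$-sum must converge. Lemma A confines the use of the sieve to a logarithmic window and gives this convergence.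

## The second-order term

**Step 11: the expansion.** To prove the first part of Theorem 2 we find how fast the last three terms of (13) converge. By (4), $\sum_{k\ge\ell}p_k'^2\ll1/\ell$. The omitted defects have $j\ge\ell$. Those with $k\ge\ell/2$ are handled by the sum in (12); those with $k<\ell/2$ have $j-k\ge\ell/2$:
$$\sum_{k<j,\ j\ge\ell}|\delta_{kj}|\ll\sum_{k\ge\ell/2}\frac{\log(k+2)}{(k+1)^2}+\sum_{k<\ell/2}\ \sum_{r\ge\ell/2}2^{-r/2}\ll\frac{\log\ell}\ell+\ell\,2^{-\ell/4}\ll\frac{\log\ell}\ell.$$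
So the last three terms of (13) are a constant plus $O(\log\ell/\ell)$. By (5), $M_\ell^2=c^2\log^2\ell+2c\mu\log\ell+\mu^2+O(\log\ell/\ell)$. Inserting both, the coefficient of $\log\ell$ is $(\kappa-1)2c\mu+(1-2\kappa\varepsilon)c$, as stated.

**Step 12: the constant $\mu$ for $b=T$.** Here $m=1$, $c=1-\frac1q$, $\kappa-1=\frac1{q-1}$, $\varepsilon=\frac{q-1}{q^2}$, $\kappa\varepsilon=\frac1q$. Also $p_0=0$ and $p_n=q^{-n-1}(q-1)\pi(n)$, so $M_\ell=(1-\frac1q)\sum_{n=1}^{\ell-1}\pi(n)q^{-n}$. There are $q^n$ monic polynomials of degree $n$, so the Euler product of the zeta function at $u/q$ reads $\prod_P(1-u^{\deg P}/|P|)^{-1}=\frac1{1-u}$ for $0<u<1$. Taking logarithms and separating $j=1$,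
$$\sum_n\pi(n)q^{-n}u^n+\sum_P\sum_{j\ge2}\frac{u^{j\deg P}}{j|P|^j}=\log\frac1{1-u}=\sum_n\frac{u^n}n.$$
By (3), $|\pi(n)q^{-n}-\frac1n|\le2q^{-n/2}/n$, so $\sum_n(\pi(n)q^{-n}-\frac1n)u^n$ converges absolutely at $u=1$. The double sum has nonnegative terms and increases to its (finite) value at $u=1$. Letting $u\to1^-$,
$$\sum_n\Bigl(\pi(n)q^{-n}-\frac1n\Bigr)=-\sum_P\sum_{j\ge2}\frac1{j|P|^j}=\Gamma-\gamma.$$
Adding $\sum_{n<\ell}\frac1n=\log\ell+\gamma+o(1)$ gives $\sum_{n<\ell}\pi(n)q^{-n}=\log\ell+\Gamma+o(1)$, so $\mu=(1-\frac1q)\Gamma$. The coefficient of $\log\ell$ is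
$$c\Bigl(1-\frac2q+\frac2{q-1}\cdot\frac{q-1}q\Gamma\Bigr)=\frac{q-1}q\cdot\frac{q-2+2\Gamma}q=B.$$

**Step 13: $B>0$.** Since $q\ge2$, it suffices that $\Gamma>0$, that is, $\gamma-\Gamma<\gamma$. We use $\sum_{j\ge2}\frac1{jx^j}\le\frac12\sum_{j\ge2}x^{-j}=\frac1{2x(x-1)}$ and $\pi(n)\le q^n/n$.

For $q\ge3$ we have $q^n-1\ge\frac23q^n$, so
$$\gamma-\Gamma\le\frac12\sum_n\frac1{n(q^n-1)}\le\frac12\sum_n\frac3{2q^n}=\frac3{4(q-1)}\le0.375<0.577<\gamma.$$

For $q=2$ the two primes of degree $1$ contribute exactly $2(\log2-\frac12)<0.3864$. For $n\ge7$ use $\frac1n\le\frac17$ and $\sum_{n\ge7}\frac1{2^n-1}\le\frac2{127}$ (consecutive terms have ratio at most $\frac12$). The primes of degree at least $2$ contribute at most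
$$\frac12\sum_{n\ge2}\frac1{n(2^n-1)}\le\frac12\Bigl(\frac16+\frac1{21}+\frac1{60}+\frac1{155}+\frac1{378}+\frac17\cdot\frac2{127}\Bigr)<0.122.$$
So $\gamma-\Gamma<0.509<0.577<\gamma$.

Hence $B>0$ for all $q$, and for $b=T$ we get $V_\ell-\frac{q-1}{q^2}\log^2\ell\sim B\log\ell$. The error term in Theorem 1 cannot be improved for $b=T$. $\blacksquare$

## Conditioning on $\gcd(a_0,b)=1$: mean and variance

This section proves the first part of Theorem 3. Step 5 showed $\mathbb P(U)=1/\kappa$, $X_\ell\le1$ on $U^c$, and $\mathbf 1_UX_\ell=\sum_{k<\ell}\mathbf 1_{E_k'}$. So for $\ell\ge2$, $\mathbb E[X_\ell|U]=\kappa M_\ell'=\kappa c\log\ell+O(1)$. Expanding the square as in Step 9, with $\mathbb P(E_k'\cap E_j')=\mathbb P(E_k\cap E_j)$,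
$$\mathrm{Var}(X_\ell|U)=\kappa\Bigl(M_\ell'+\kappa\bigl(M_\ell'^2-\sum_{k<\ell}p_k'^2\bigr)+2\sum_{k<j<\ell}\delta_{kj}\Bigr)-\kappa^2M_\ell'^2.$$
The terms $\kappa^2M_\ell'^2$ cancel, and what remains is $\kappa M_\ell'+O(1)=\kappa c\log\ell+O(1)$, by (4) and (12).

## Poisson approximation by blocks and gaps

Write $\mathbb P_U=\mathbb P(\cdot|U)$, $\mathbb E_U$ for its expectation, and $\mathcal F_k=\sigma(a_0,\dots,a_k)$. Then $\mathbb P_U(E_k)=\kappa p_k'\le\kappa c/k$ for $k\ge1$, and $\mathbb P_U\le\kappa\mathbb P$. The plan is to cut the indices into blocks separated by gaps. A gap is long enough for Lemma A to make the next block nearly independent of the past. A block is short enough that, by Lemma C, two events rarely occur inside it. Blocks between consecutive squares balance these demands.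

**Step 14: the decomposition.** Let $\ell$ be large, $i_0=\lceil\sqrt{\log\ell}\,\rceil\ge10$, $I=\lfloor\sqrt\ell\rfloor>i_0$. For $i_0\le i<I$ let $g_i=\lceil6\log_2i\rceil$. For $i\ge10$ we have $3\log_2i<i$, so $g_i<2i+1$. Split $[i^2,(i+1)^2)$ into the gap $[i^2,i^2+g_i)$ and the block $B_i=[i^2+g_i,(i+1)^2)$. Let $J_i$ be the indicator of $\bigcup_{k\in B_i}E_k$, and put
$$Z=\sum_{k<i_0^2}\mathbf 1_{E_k},\quad\theta_i=\kappa\sum_{k\in B_i}p_k'\ll\frac{2i+1}{i^2}\ll\frac1i,\quad\Theta=\sum_{i_0\le i<I}\theta_i,\quad\mathcal H_i=\mathcal F_{i^2-1}.$$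
For $\ell$ large all $\theta_i\le1$.

**Step 15: $X_\ell=Z+\sum_iJ_i$ up to a rare event.** The equality can fail only if some $E_k$ occurs in a gap or in $[I^2,\ell)$ (at most $2I$ indices), or two of the $E_k$ occur in one block. By $\mathbb P_U(E_k)\ll1/k$ and Lemma C, the $\mathbb P_U$-probability of this is
$$\ll\sum_{i\ge i_0}\frac{\log i}{i^2}+\frac I{I^2}+\sum_{i\ge i_0}\frac{(2i+1)^2}{i^4}\ll\frac{\log i_0}{i_0}.$$

**Step 16: each block is nearly independent of its past.** We claim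
$$\mathbb E_U\bigl|\mathbb P_U(J_i=1|\mathcal H_i)-\theta_i\bigr|\ll i^{-2}. \tag{14}$$
By Bonferroni's inequalities, conditionally on $\mathcal H_i$, the probability of the union differs from $\sum_{k\in B_i}\mathbb P_U(E_k|\mathcal H_i)$ by at most the sum of the pair probabilities. So the left side of (14) is at most
$$\sum_{k\in B_i}\mathbb E_U\bigl|\mathbb P_U(E_k|\mathcal H_i)-\kappa p_k'\bigr|+\sum_{k<j\text{ in }B_i}\mathbb P_U(E_k\cap E_j).$$
The second sum is $\ll i^2\cdot i^{-4}=i^{-2}$ by Lemma C. For the first, $U\in\mathcal H_i$ and $\mathcal H_i$ is generated by $f_{i^2-1}$, so on $U$ we have $\mathbb P_U(E_k|\mathcal H_i)=\mathbb P(E_k|f_{i^2-1})$. Let $\mathcal A_+$ (respectively $\mathcal A_-$) be the set of $a$ coprime to $b$, of degree $<mi^2$, at which $\mathbb P(E_k|f_{i^2-1}=a)-\kappa p_k'$ is positive (respectively negative). Then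
$$\mathbb E_U\bigl|\mathbb P_U(E_k|\mathcal H_i)-\kappa p_k'\bigr|=\kappa\sum_{\pm}\bigl|\mathbb P(f_{i^2-1}\in\mathcal A_\pm,E_k)-\kappa\,\mathbb P(f_{i^2-1}\in\mathcal A_\pm)\,p_k'\bigr|.$$
Lemma A, with $i^2-1$ and $k$ in place of $k$ and $j$, bounds this by $\ll q^{-m(k-i^2+1)/2}\le2^{-g_i/2}\le i^{-3}$, because $k\ge i^2+g_i$. There are $\ll i$ values of $k$, which gives (14).

**Step 17: replacing blocks by Poisson variables.** Let $N_i\sim\mathrm{Poisson}(\theta_i)$ be independent of each other and of everything else. In $Z+\sum_iJ_i$ replace the $J_i$ by $N_i$ one at a time, from the largest index down. When $J_i$ is replaced, the sum is $V+J_i+R$, where $V=Z+\sum_{i'<i}J_{i'}$ is $\mathcal H_i$-measurable (it uses only indices $<i^2$) and $R=\sum_{i'>i}N_{i'}$ is independent of the digits. Conditionally on $\mathcal H_i$ and $R$, $J_i$ is Bernoulli with parameter $\mathbb P_U(J_i=1|\mathcal H_i)$. So for any $\phi$ with $0\le\phi\le1$ the expectation $\mathbb E_U\phi$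 of the sum changes by at most
$$\mathbb E_U\bigl|\mathbb P_U(J_i=1|\mathcal H_i)-\theta_i\bigr|+d_{TV}\bigl(\mathrm{Ber}(\theta_i),\mathrm{Poisson}(\theta_i)\bigr)\ll i^{-2}+\theta_i^2\ll i^{-2}.$$
Here, for $0\le\theta\le1$, we have $e^{-\theta}\ge1-\theta$ and $\theta e^{-\theta}\le\theta$. So the Bernoulli law exceeds the Poisson law only at $1$, and their distance is $\theta-\theta e^{-\theta}=\theta(1-e^{-\theta})\le\theta^2$. Summing over $i\ge i_0$ gives $\ll1/i_0$, and with Step 15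
$$d_{TV}\bigl(\mathcal L(X_\ell|U),\ \mathcal L(Z|U)*\mathrm{Poisson}(\Theta)\bigr)\ll\frac{\log i_0}{i_0}. \tag{15}$$

**Step 18: a Poisson law hardly notices a small shift.** Let $\lambda>0$. The Poisson weights are unimodal, so $\frac12\sum_n|\Pr(n-1)-\Pr(n)|$ is their maximum. Inverting the characteristic function $e^{\lambda(e^{it}-1)}$, of modulus $e^{-\lambda(1-\cos t)}$, and using $1-\cos t\ge2t^2/\pi^2$ on $[-\pi,\pi]$,
$$d_{TV}\bigl(\mathrm{Poisson}(\lambda)+1,\mathrm{Poisson}(\lambda)\bigr)=\max_n\Pr(\mathrm{Poisson}(\lambda)=n)\le\frac1{2\pi}\int_{-\pi}^\pi e^{-\lambda(1-\cos t)}\,dt\ll\lambda^{-1/2}.$$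
By the triangle inequality a shift by $y$ costs $\ll y\lambda^{-1/2}$. So adding an independent integer-valued $Y\ge0$ to a $\mathrm{Poisson}(\lambda)$ variable changes its law by $\ll\mathbb E Y/\sqrt\lambda$ in total variation.

**Step 19: assembling.** The indices outside the blocks are those below $i_0^2$, the gaps, and $[I^2,\ell)$, so by (4)
$$0\le\kappa M_\ell'-\Theta\ll\log i_0+\sum_{i\ge i_0}\frac{\log i}{i^2}+\frac1I\ll\log i_0.$$
Since $\kappa M'_\ell=\kappa c\log\ell+O(1)$ and $\log i_0\ll\log\log\ell$, we get $\Theta=\kappa c\log\ell+O(\log\log\ell)$. Now apply Step 18 three times.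

1. With $\lambda=\Theta$ and $Y=Z$ under $\mathbb P_U$, where $\mathbb E_UZ=\kappa\sum_{k<i_0^2}p_k'\ll\log i_0$: this removes $Z$ from (15) at cost $\ll\log i_0/\sqrt{\log\ell}$.
2. With $\lambda=\Theta$ and $Y\sim\mathrm{Poisson}(\kappa M_\ell'-\Theta)$: this replaces $\mathrm{Poisson}(\Theta)$ by $\mathrm{Poisson}(\kappa M_\ell')$ at the same cost.
3. With $\lambda$ the smaller of $\kappa M_\ell'$ and $\kappa c\log\ell$, which differ by $O(1)$, and $Y$ Poisson with the difference as parameter: this passes to $\mathrm{Poisson}(\kappa c\log\ell)$ at cost $\ll(\log\ell)^{-1/2}$.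

Altogether, since $i_0\ge\sqrt{\log\ell}$,
$$d_{TV}\bigl(\mathcal L(X_\ell|U),\mathrm{Poisson}(\kappa c\log\ell)\bigr)\ll\frac{\log i_0}{i_0}+\frac{\log i_0}{\sqrt{\log\ell}}\ll\frac{\log\log\ell}{\sqrt{\log\ell}}.$$

**Step 20: the limit laws.** A Poisson variable whose parameter $\lambda$ tends to infinity satisfies $\mathrm{Poisson}(\lambda)/\lambda\to1$ in probability, and it is asymptotically normal after centering by $\lambda$ and dividing by $\sqrt\lambda$. Total variation convergence transfers both facts to $X_\ell$ under $\mathbb P_U$, with $\lambda=\kappa c\log\ell$; the second is the central limit theorem claimed. On $U$, of probability $1/\kappa$, we get $X_\ell/(c\log\ell)\to\kappa$ in probability. On $U^c$, $X_\ell\le1$, so the quotient tends to $0$. Thus $X_\ell/(c\log\ell)$ converges in law to $\kappa\cdot\mathrm{Bernoulli}(1/\kappa)$, whose variance is $\kappa^2\cdot\frac1\kappa\bigl(1-\frac1\kappa\bigr)=\kappa-1$. This is exactly the constant in front of $c^2\log^2\ell$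 in Theorem 1: the $\log^2\ell$ term comes entirely from whether $\gcd(f,b)=1$, which the first digit decides. $\blacksquare$
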